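\title{Powers of connected ideals of graphs need not have linear resolutions}

\begin{abstract}
The $r$-connected ideal $I_r(G)$ of a finite simple graph $G$ is generated by the squarefree monomials that correspond to connected induced subgraphs on $r+1$ vertices; $I_1(G)$ is the edge ideal. If $I_1(G)$ has a linear resolution, then so do all of its powers, by a theorem of Herzog, Hibi and Zheng. We show that this fails for every $r\ge2$ and over every field: there is a chordal graph $G_r$ such that $I_r(G_r)$ has linear quotients, while $I_r(G_r)^q$ has a nonlinear minimal first syzygy for all $q\ge q_0(r)$, where $q_0(2)=6$, $q_0(r)=3$ for $3\le r\le26$, and $q_0(r)=2$ for $r\ge27$.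
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $G$ be a finite simple graph with vertex set $V(G)=\{x_1,\dots,x_n\}$, let $\mathbb{K}$ be a field, and let $R=\mathbb{K}[x_1,\dots,x_n]$, so that the vertices of $G$ are the variables of $R$. For $S\subseteq V(G)$ write $G[S]$ for the induced subgraph on $S$ and $x_S=\prod_{x\in S}x$, and call $S$ \emph{connected} if $G[S]$ is connected. For an integer $r\ge1$ the \emph{$r$-connected ideal} of $G$ is
\[
I_r(G)=\bigl(x_S \ \big|\ S\subseteq V(G),\ |S|=r+1,\ S\text{ connected}\bigr)\subseteq R .
\]
Its generators list the connected pieces of $G$ of a fixed size; for $r=1$ these are the edges, and $I_1(G)$ is the edge ideal. A homogeneous ideal generated in a single degree has a \emph{linear resolution} if all nonzero entries of the maps in its minimal graded free resolution are linear forms.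

A graph is \emph{chordal} if every cycle with at least four vertices has a chord, that is, an edge joining two nonconsecutive vertices of the cycle. By Fr\"oberg's theorem, $I_1(G)$ has a linear resolution if and only if the complement of $G$ is chordal, and Herzog, Hibi and Zheng proved that in this case $I_1(G)^q$ has a linear resolution for all $q\ge1$. For squarefree monomial ideals of higher degree, linearity need not pass to powers: Sturmfels' ideal
\[
(def,\ cef,\ cdf,\ cde,\ bef,\ bcd,\ acf,\ ade)
\]
has a linear resolution, and its square does not. The ideals $I_r(G)$ lie between these two situations: they are generated in degree $r+1$, but they are still determined by a graph. This leads to the following question, which comes from \cite{GS}.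

\begin{quote}
\emph{If $I_r(G)$ has a linear resolution, must $I_r(G)^q$ have a linear resolution for all $q\ge1$?}
\end{quote}

One may well guess that the answer is yes. It is yes for $r=1$. It is yes in the smallest cases: if $G$ is the path $x_1x_2\cdots x_{r+2}$, then $I_r(G)^q=(x_2\cdots x_{r+1})^q\,(x_1,x_{r+2})^q$ is a monomial times a power of an ideal generated by two variables. And Sturmfels' ideal is not $I_2(G)$ for any graph $G$. Indeed, suppose it is. If $a$ and $c$ were adjacent, every further neighbor $x$ of $c$ would give a generator $acx$, so $x=f$, and $\{c,d,e\}$ would not be connected. Hence $a$ and $c$ are not adjacent, and the generator $acf$ forces $a$ to be adjacent to $f$. Then every further neighbor $x$ of $f$ gives a generator $afx$, so $x=c$, and $\{d,e,f\}$ is not connected, a contradiction.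

Nevertheless the answer is no as soon as $r\ge2$. In the statement below, $\beta_{i,j}$ denotes graded Betti numbers and $\operatorname{reg}$ the regularity; these notions and linear quotients are recalled in Section~\ref{sec:tools}.

\begin{theorem}\label{thm:main}
For every $r\ge2$ there is a finite chordal graph $G_r$ such that, over every field, $I_r(G_r)$ has linear quotients, hence a linear resolution, while $I_r(G_r)^q$ has a nonlinear minimal first syzygy for all $q\ge q_0(r)$, where
\[
q_0(2)=6,\qquad q_0(r)=3\quad(3\le r\le26),\qquad q_0(r)=2\quad(r\ge27).
\]
More precisely: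
\begin{enumerate}
\item[(a)] if $r\ge3$ and $q\ge3$, then $\beta_{1,\,q(r+1)+(r-1)}(I_r(G_r)^q)\ne0$, and therefore $\operatorname{reg}I_r(G_r)^q\ge q(r+1)+r-2$;
\item[(b)] if $r=2$ and $q\ge6$, then $\beta_{1,\,3q+2}(I_2(G_2)^q)\ne0$;
\item[(c)] if $r\ge27$ and $q=2$, then $\beta_{1,\,2(r+1)+2}(I_r(G_r)^2)\ne0$.
\end{enumerate}
\end{theorem}

We make no claim for $r=2$, $2\le q\le5$, or for $3\le r\le26$, $q=2$. Together with the theorem of Herzog, Hibi and Zheng for $r=1$, Theorem~\ref{thm:main} gives at once the following classification.

\begin{corollary}\label{cor:classification}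
Fix $r\ge1$. The statement ``for every graph $G$, if $I_r(G)$ has a linear resolution, then $I_r(G)^q$ has a linear resolution for all $q\ge1$'' is true if $r=1$, and it is false for every $r\ge2$, over every field, even for chordal graphs $G$.
\end{corollary}

The proof has two independent halves. To make $I_r(G)$ linear, we use graphs with a clique that meets every connected set of $r+1$ vertices; such a clique yields linear quotients (Section~\ref{sec:tails}). To make a power nonlinear, we read a generator $g$ of $I_r(G)^q$ that divides a squarefree monomial $m$ as a packing of $q$ pairwise disjoint connected sets; the quotient $m/g$ records the vertices left uncovered. If the packings fall into two families that leave vertices uncovered in two disjoint regions, then there is a minimal first syzygy in multidegree $m$ (Section~\ref{sec:tools}). In a tight packing the connected sets block one another, and this is what produces two such families. Section~\ref{sec:example} shows the phenomenon on a graph with $14$ vertices, Section~\ref{sec:cyclic} generalizes it to all large powers, Section~\ref{sec:squares} treats squares by a different graph, and Section~\ref{sec:proof}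 assembles the graphs $G_r$.

From now on $d=r+1$, and a \emph{connected $d$-set} is a connected set of $d$ vertices.

\section{First syzygies and linear quotients}\label{sec:tools}

Let $J\subseteq R$ be a homogeneous ideal with minimal graded free resolution $\cdots\to F_1\to F_0\to J\to0$, and write $F_i=\bigoplus_jR(-j)^{\beta_{i,j}(J)}$. The exponents $\beta_{i,j}(J)$ are the \emph{graded Betti numbers}, and the \emph{regularity} is $\operatorname{reg}J=\max\{j-i:\beta_{i,j}(J)\ne0\}$. The columns of the matrix of $F_1\to F_0$ form a minimal system of generators of the module $Z=\ker(F_0\to J)$ of first syzygies. Suppose that $J$ is generated in degree $D$ and that $\beta_{1,D+t}(J)\neq0$. Then some column is nonzero and has all its nonzero entries of degree $t$. If $t\ge2$, this column is a \emph{nonlinear minimal first syzygy}, and $J$ does not have a linear resolution.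

\subsection*{A criterion for minimal first syzygies}
Let $J$ be a monomial ideal. Then everything is graded by monomials, and $\beta_{i,j}(J)$ is the sum of the multigraded Betti numbers $\beta_{i,m}(J)$ over the monomials $m$ of degree $j$. The module $F_0$ has a basis element $e_g$ for each minimal monomial generator $g$ of $J$, the space $(F_0)_m$ has the $\mathbb{K}$-basis $\{(m/g)e_g: g\mid m\}$, and
\[
Z_m=\Bigl\{\sum_{g\mid m}c_g\,\frac mg\,e_g\ :\ \sum_{g\mid m}c_g=0\Bigr\},\qquad
\beta_{1,m}(J)=\dim_{\mathbb{K}}\Bigl(Z_m\Big/\sum_{x\mid m}x\,Z_{m/x}\Bigr),
\]
where $x$ runs over the variables dividing $m$. A syzygy of the form $xz$ with $z\in Z_{m/x}$ only involves generators $g$ for which $x$ divides $m/g$. The next definition describes a situation in which such syzygies cannot link all generators dividing $m$.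

\begin{definition}\label{def:split}
A monomial $m$ \emph{splits} a monomial ideal $J$ if there are disjoint sets of variables $M^+$ and $M^-$ such that, for every minimal generator $g$ of $J$ dividing $m$, the quotient $m/g$ is a nonconstant monomial either in the variables of $M^+$ or in the variables of $M^-$, and both possibilities occur.
\end{definition}

\begin{lemma}\label{lem:split}
If $m$ splits $J$, then $\beta_{1,m}(J)\neq0$ over every field.
\end{lemma}

\begin{proof}
Call a minimal generator $g\mid m$ positive or negative according to whether $m/g$ is a monomial in $M^+$ or in $M^-$. Since $m/g\ne1$ and $M^+\cap M^-=\emptyset$, each $g$ has exactly one sign. Let $\varphi\colon(F_0)_m\to\mathbb{K}$ be the linear map that sends $\sum c_g(m/g)e_g$ to the sum of the $c_g$ with $g$ positive. An element of $xZ_{m/x}$ has the form $\sum c_g(m/g)e_g$ with $\sum c_g=0$, where only generators with $x\mid m/g$ occur. These generators all have the same sign, so $\varphi$ vanishes on $xZ_{m/x}$. On the other hand, if $g$ is positive and $g'$ is negative, then $(m/g)e_g-(m/g')e_{g'}$ lies in $Z_m$ and has $\varphi$-value $1$. Hence $Z_m\ne\sum_xxZ_{m/x}$.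
\end{proof}

There is a topological reading. Let $\operatorname{supp}(m)$ be the set of variables dividing $m$, and let $K^m(J)$ be the simplicial complex of all $F\subseteq\operatorname{supp}(m)$ with $m/x_F\in J$. A set $F$ is a face exactly if $F\subseteq\operatorname{supp}(m/g)$ for some minimal generator $g\mid m$, so $m$ splits $J$ exactly if $K^m(J)$ is disconnected. Lemma~\ref{lem:split} is then contained in the formula
\begin{equation}\label{eq:koszul}
\beta_{i,m}(J)=\dim_{\mathbb{K}}\tilde H_{i-1}(K^m(J);\mathbb{K})
\end{equation}
of \cite[Theorem~1.34]{MS}, where $\tilde H$ is reduced simplicial homology.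

The minimal generators of $I_r(G)^q$ are the distinct monomials $x_{T_1}\cdots x_{T_q}$ with connected $d$-sets $T_1,\dots,T_q$, since these generate the ideal and all have degree $qd$. If such a product divides $m$, then every $T_j$ lies in $\operatorname{supp}(m)$, and whether $T_j$ is connected depends only on $G[\operatorname{supp}(m)]$. This proves the following.

\begin{lemma}\label{lem:induced}
Let $H$ be an induced subgraph of $G$ and let $m$ be a monomial with $\operatorname{supp}(m)\subseteq V(H)$. Then $m$ splits $I_r(H)^q$ if and only if $m$ splits $I_r(G)^q$.
\end{lemma}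

\begin{example}\label{ex:far}
Let $S,S'$ be disjoint connected $d$-sets of $G$ with no edge between them, and let $m=x_Sx_{S'}$. A connected subset of $S\cup S'$ lies in $S$ or in $S'$, so $x_S$ and $x_{S'}$ are the only generators of $I_r(G)$ dividing $m$, and $m$ splits $I_r(G)$ with $M^+=S'$, $M^-=S$. Since $\deg m=2d>d+1$, the ideal $I_r(G)$ does not have a linear resolution.
\end{example}

\subsection*{Linear quotients}
A monomial ideal has \emph{linear quotients} if its minimal generators can be ordered $g_1,\dots,g_N$ so that each colon ideal $(g_1,\dots,g_{i-1}):g_i=\{f\in R: fg_i\in(g_1,\dots,g_{i-1})\}$ is generated by variables. A monomial ideal that is generated in a single degree and has linear quotients has a linear resolution over every field \cite[Proposition~8.2.1]{HH}.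

The colon ideal above is generated by the monomials $g_j/\gcd(g_j,g_i)$ with $j<i$; for $g_j=x_{S'}$ and $g_i=x_S$ this monomial is $x_{S'\setminus S}$. Hence a total order $\prec$ on the connected $d$-sets gives linear quotients for $I_r(G)$ if it has the following exchange property:
\begin{equation}\label{eq:exchange}
\text{if }S'\prec S,\text{ then there are }S''\prec S\text{ and }v\in S'\setminus S\text{ with }S''\setminus S=\{v\}.
\end{equation}
Indeed, the variable $v=x_{S''\setminus S}$ then belongs to the colon ideal and divides $x_{S'\setminus S}$, so the colon ideal is generated by the variables that it contains.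

\section{Cliques that meet every connected set}\label{sec:tails}

By Example~\ref{ex:far}, if $I_r(G)$ has a linear resolution, then any two connected $d$-sets intersect or are joined by an edge. A simple way to guarantee this is a clique, that is, a set of pairwise adjacent vertices, that meets all connected $d$-sets. Such a clique turns out to be sufficient for linearity.

\begin{proposition}\label{prop:lq}
Let $A$ be a clique of $G$ that meets every connected $d$-set. Then $I_r(G)$ has linear quotients.
\end{proposition}

To obtain \eqref{eq:exchange} we must remove one vertex from $S$ and insert a vertex of $S'$ without losing connectedness. Removal is safe if we think of $S$ as grown one vertex at a time and remove the vertex added last. Insertion is safe if $S$ and $S'$ start growing in the same way, for then the first vertex at which $S'$ deviates is attached to the common part; and if they deviate at the very first vertex, the clique provides the edge. So we order the sets by their growth sequences.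

\begin{proof}
We first note that if $\emptyset\ne U\subsetneq S$ and both sets are connected, then a path in $G[S]$ from $U$ to $S\setminus U$ contains a vertex of $S\setminus U$ adjacent to $U$. Thus $U$ can be enlarged to $S$ one vertex at a time through connected sets.

Fix a total order on $V(G)$. A \emph{growth sequence} of a connected $d$-set $S$ is an ordering $(s_1,\dots,s_d)$ of $S$ such that $s_1=\min(S\cap A)$ and every prefix $\{s_1,\dots,s_j\}$ is connected. Since $S\cap A\neq\emptyset$, growth sequences exist by the first paragraph. Let $\omega(S)$ be the lexicographically smallest one, and put $S'\prec S$ if $\omega(S')$ is lexicographically smaller than $\omega(S)$. We verify \eqref{eq:exchange}.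

Let $S'\prec S$, $\omega(S)=(s_1,\dots,s_d)$ and $\omega(S')=(s_1',\dots,s_d')$. Let $p$ be the first position where the two sequences differ, and put $v=s'_p$ and $U=\{s_1,\dots,s_{p-1},v\}$. Then $v<s_p$, and $U$ is connected because it is a prefix of $\omega(S')$.

\emph{We have $v\notin S$.} If $p=1$, then $v\in A$ and $v<s_1=\min(S\cap A)$, so $v\notin S$. If $p\ge2$ and $v\in S$, then enlarging $U$ to $S$ gives a growth sequence of $S$ that begins with $s_1,\dots,s_{p-1},v$ and is smaller than $\omega(S)$, which is impossible.

Now let $S''=(S\setminus\{s_d\})\cup\{v\}$, so that $S''\setminus S=\{v\}$, and consider the ordering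
\[
\omega''=(s_1,\dots,s_{p-1},v,s_p,\dots,s_{d-1})
\]
of $S''$.

\emph{The prefixes of $\omega''$ are connected.} The prefixes up to $U$ are prefixes of $\omega(S')$. A longer prefix is $U\cup\{s_1,\dots,s_j\}$ with $p\le j\le d-1$, a union of two connected sets. If $p\ge2$, these sets share $s_1$. If $p=1$, then $U=\{v\}$, and $v$ is adjacent to $s_1$ because both lie in the clique $A$.

\emph{The first entry of $\omega''$ is $\min(S''\cap A)$.} We have $S''\cap A\subseteq\{v\}\cup(S\cap A)$. If $p=1$, the first entry is $v\in A$, and $v<\min(S\cap A)$. If $p\ge2$, the first entry is $s_1=\min(S\cap A)$; moreover $s_1=s_1'=\min(S'\cap A)$ and $v\in S'$, so $v\in A$ implies $v\ge s_1$.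

Thus $S''$ is a connected $d$-set with growth sequence $\omega''$. Since $\omega''$ agrees with $\omega(S)$ before position $p$ and $v<s_p$, we get $\omega(S'')\le\omega''<\omega(S)$, that is, $S''\prec S$.
\end{proof}

\begin{example}\label{ex:path}
Let $G$ be the path $x_1x_2\cdots x_n$ with $n\ge r+2$. If $n\le2r+2$, the clique $\{x_{r+1},x_{r+2}\}$ meets every set of $r+1$ consecutive vertices, so $I_r(G)$ has linear quotients. If $n\ge2r+3$, Example~\ref{ex:far} applies to $\{x_1,\dots,x_{r+1}\}$ and $\{x_{r+3},\dots,x_{2r+3}\}$, so $I_r(G)$ has no linear resolution. The case $n=2r+3$ shows that neither hypothesis of Proposition~\ref{prop:lq} can be dropped: $\{x_{r+1},x_{r+3}\}$ meets every connected $d$-set but is not a clique, and $\{x_{r+1},x_{r+2}\}$ is a clique that misses one of them.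
\end{example}

We want graphs that satisfy Proposition~\ref{prop:lq} and in which connected $d$-sets have little freedom. For this we attach short paths to the clique, each through a single vertex that acts as a bottleneck.

\begin{definition}\label{def:tails}
A graph $G$ is a \emph{clique with $r$-short tails} if it has a clique $A$ such that every component $Q$ of $G[V(G)\setminus A]$ is a path with at most $r$ vertices in which only one endpoint, the \emph{first vertex} $f_Q$, has neighbors in $A$. The paths $Q$ are the \emph{tails}; their vertices are counted from $f_Q$ on.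
\end{definition}

\begin{lemma}\label{lem:tails}
Let $G$ be a clique with $r$-short tails, with clique $A$.
\begin{enumerate}
\item[(i)] $G$ is chordal.
\item[(ii)] Every connected $d$-set meets $A$, and $I_r(G)$ has linear quotients.
\item[(iii)] If a connected $d$-set $T$ meets a tail $Q$, then $T$ contains $f_Q$ and a neighbor of $f_Q$ in $A$. In particular, two disjoint connected $d$-sets cannot meet the same tail.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) Let $C$ be a cycle with at least four vertices. If $C$ contained a vertex of a tail $Q$ other than $f_Q$, then the last such vertex along $Q$ would have at most one neighbor on $C$; so this does not happen. If $C$ contains some $f_Q$, its two neighbors on $C$ therefore lie in $A$, and the edge between them is a chord. Otherwise $C$ lies in $A$, and any two nonconsecutive vertices of $C$ are adjacent.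

(ii) A connected set that misses $A$ lies in a single tail and has at most $r<d$ vertices. Now apply Proposition~\ref{prop:lq}.

(iii) By (ii), $T$ meets $A$. Take a path in $G[T]$ from $T\cap Q$ to $T\cap A$ and the first edge of it that leaves $Q$. This edge ends in $A$, because $Q$ is a component of $G[V(G)\setminus A]$, and so it starts at $f_Q$.
\end{proof}

\section{A graph with fourteen vertices}\label{sec:example}

Let $r=3$, so $d=4$. Let $G$ be the graph in Figure~\ref{fig:fourteen}: it consists of a triangle $b_1b_2b_3$, paths $u_1u_2u_3$, $v_1v_2v_3$, $y_1y_2$, $c_1c_2$ and a vertex $z$, where $u_1$ is joined to $b_1,b_2$; $v_1$ to $b_2,b_3$; $z$ to $b_3,b_1$; $y_1$ to $b_1$; and $c_1$ to $b_3$. This is a clique with $3$-short tails, so $I_3(G)$ has linear quotients by Lemma~\ref{lem:tails}. We show that $\beta_{1,14}(I_3(G)^3)\ne0$. Since $I_3(G)^3$ is generated in degree $12$, a linear resolution would have all first syzygies generated in degree $13$.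

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.95, every node/.style={circle,draw,inner sep=1pt,minimum size=6mm,font=\small}]
\node[fill=black!15] (b1) at (210:1) {$b_1$};
\node[fill=black!15] (b2) at (90:1) {$b_2$};
\node[fill=black!15] (b3) at (330:1) {$b_3$};
\node (u1) at (150:1.7) {$u_1$};
\node (u2) at (150:2.7) {$u_2$};
\node (u3) at (150:3.7) {$u_3$};
\node (v1) at (30:1.7) {$v_1$};
\node (v2) at (30:2.7) {$v_2$};
\node (v3) at (30:3.7) {$v_3$};
\node (z) at (270:1.7) {$z$};
\node (y1) at (210:2) {$y_1$};
\node (y2) at (210:3) {$y_2$};
\node (c1) at (330:2) {$c_1$};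
\node (c2) at (330:3) {$c_2$};
\draw[thick] (b1)--(b2)--(b3)--(b1);
\draw (b1)--(u1)--(b2) (u1)--(u2)--(u3);
\draw (b2)--(v1)--(b3) (v1)--(v2)--(v3);
\draw (b3)--(z)--(b1);
\draw (b1)--(y1)--(y2) (b3)--(c1)--(c2);
\end{tikzpicture}
\caption{A chordal graph $G$ with $14$ vertices. Every connected set of four vertices meets the shaded triangle. The ideal $I_3(G)$ has a linear resolution, and $I_3(G)^3$ does not.}
\label{fig:fourteen}
\end{figure}

Let $m$ be the product of all $14$ vertices. A generator $g$ of $I_3(G)^3$ dividing $m$ is a packing of three disjoint connected $4$-sets, and it leaves two vertices uncovered. Each of the three sets meets the triangle, so each contains exactly one $b_i$; call it $S_i$. Apart from $b_i$, the set $S_i$ can only use tails attached to $b_i$. The sets $\{b_1,y_1,y_2\}$, $\{b_2\}$ and $\{b_3,c_1,c_2\}$ are too small, so $S_1$ contains $z$ or $u_1$, $S_2$ contains $u_1$ or $v_1$, and $S_3$ contains $v_1$ or $z$. Three disjoint sets share the three vertices $u_1,v_1,z$, so each takes exactly one, and this can be done in two ways.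

If $u_1\in S_1$, $v_1\in S_2$, $z\in S_3$, then $S_2=\{b_2,v_1,v_2,v_3\}$ and $S_3=\{b_3,c_1,c_2,z\}$ are forced, since exactly four vertices are available to each. The set $S_1$ consists of four consecutive vertices of the path $y_2y_1b_1u_1u_2u_3$. Hence
\[
m/g\in\{u_2u_3,\ y_2u_3,\ y_1y_2\}.
\]
If $z\in S_1$, $u_1\in S_2$, $v_1\in S_3$, then $S_1=\{b_1,y_1,y_2,z\}$ and $S_2=\{b_2,u_1,u_2,u_3\}$ are forced, and $S_3$ consists of four consecutive vertices of the path $c_2c_1b_3v_1v_2v_3$. Hence
\[
m/g\in\{v_2v_3,\ c_2v_3,\ c_1c_2\}.
\]
So $m$ splits $I_3(G)^3$ with $M^+=\{u_2,u_3,y_1,y_2\}$ and $M^-=\{v_2,v_3,c_1,c_2\}$, and $\beta_{1,14}(I_3(G)^3)\neq0$ by Lemma~\ref{lem:split}. The complex $K^m$ is the disjoint union of the paths $u_2u_3y_2y_1$ and $v_2v_3c_2c_1$, so \eqref{eq:koszul} gives $\beta_{1,m}=1$.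

Within each family one set slides along a path, and these moves are linear syzygies. To pass from one family to the other, all three sets have to change their tails at the same time.

\section{The cyclic construction}\label{sec:cyclic}

We extract the design of the example. Clique vertices $b_i$ are arranged in a cycle, with a shared tail $E_i$ between $b_i$ and $b_{i+1}$. In a packing, either every $b_i$ takes the tail ahead of it or every $b_i$ takes the tail behind it. Each $b_i$ also gets a private tail $P_i$, whose length is chosen so that $b_i$, $P_i$ and the \emph{shorter} of the two adjacent shared tails have exactly $d$ vertices together. Then vertices can remain uncovered only where $b_i$ takes the strictly longer tail: where the lengths go up in the forward family, and where they go down in the backward family. The two regions are disjoint if no shared tail is longer than both of its neighbors. Finally, such a graph handles only the power $q$ equal to the number of the $b_i$; to reach higher powers we add a connected $d$-set $S_*$ whose use is forced, and repeat it.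

Let $\ell\ge3$, read indices in $\mathbb{Z}/\ell$, and let $w=(w_1,\dots,w_\ell)$ be integers with $1\le w_i\le r$ such that
\begin{equation}\label{eq:peak}
\text{there is no $i$ with } w_i>w_{i-1}\text{ and }w_i>w_{i+1},
\end{equation}
\begin{equation}\label{eq:t}
t:=\sum_{i\in\mathbb{Z}/\ell}\max(0,\,w_i-w_{i-1})\ \ge\ 2 .
\end{equation}
Let $G(r,w)$ be the graph with clique $A=\{b_*,b_1,\dots,b_\ell\}$ and the following tails:
\begin{itemize}
\item for each $i$, a tail $E_i$ with $w_i$ vertices, whose first vertex has neighbors $b_i,b_{i+1}$ in $A$;
\item for each $i$, a tail $P_i$ with $p_i=r-\min(w_{i-1},w_i)$ vertices, whose first vertex has the neighbor $b_i$ in $A$ (if $p_i=0$, then $P_i$ is empty);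
\item a tail $P_*$ with $r$ vertices, whose first vertex has the neighbor $b_*$ in $A$.
\end{itemize}
This is a clique with $r$-short tails, and $S_*=\{b_*\}\cup P_*$ is a connected $d$-set. For $r=\ell=3$ and $w=(3,3,1)$ we have $(p_1,p_2,p_3)=(2,0,2)$, and deleting $S_*$ gives the graph of Figure~\ref{fig:fourteen}.

\begin{proposition}\label{prop:cyclic}
Let $G=G(r,w)$, let $q\ge\ell$, and put $k=q-\ell$ and $m=x_{S_*}^{\,k}\,x_{V(G)\setminus S_*}$. Then $\deg m=q(r+1)+t$, and $m$ splits $I_r(G)^q$. Hence $\beta_{1,\,q(r+1)+t}(I_r(G)^q)\ne0$ for all $q\ge\ell$, over every field.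
\end{proposition}

\begin{proof}
For each $i$ put $B_i^+=\{b_i\}\cup P_i\cup E_i$ and $B_i^-=\{b_i\}\cup P_i\cup E_{i-1}$. Each of these sets induces a path, and
\begin{align*}
|B_i^+|&=1+r-\min(w_{i-1},w_i)+w_i=d+\max(0,w_i-w_{i-1}),\\
|B_i^-|&=1+r-\min(w_{i-1},w_i)+w_{i-1}=d+\max(0,w_{i-1}-w_i).
\end{align*}
The sets $B_i^+$ partition $V(G)\setminus S_*$, and so do the sets $B_i^-$. Summing the first line over $i$ gives $\deg m=kd+\ell d+t=qd+t$.

Let $g=x_{T_1}\cdots x_{T_q}$ divide $m$, with connected $d$-sets $T_j$. Then $m/g$ has degree $t>0$.

\emph{Step 1: the clique is distributed evenly.} Each $T_j$ meets $A$ by Lemma~\ref{lem:tails}(ii), and the exponents of the variables of $A$ in $m$ add up to $k+\ell=q$. So each $T_j$ contains exactly one vertex of $A$, exactly $k$ of the $T_j$ contain $b_*$, and for each $i$ exactly one of them, called $S_i$, contains $b_i$. By Lemma~\ref{lem:tails}(iii), a set $T_j$ meets only tails whose first vertex is adjacent to its unique vertex in $A$. Thus $b_*\in T_j$ implies $T_j\subseteq S_*$, and then $T_j=S_*$ since both sets have $d$ elements. Similarly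
\[
S_i\subseteq\{b_i\}\cup P_i\cup E_{i-1}\cup E_i .
\]
The $S_i$ are pairwise disjoint, because the vertices outside $S_*$ have exponent $1$ in $m$.

\emph{Step 2: the shared tails are taken all forward or all backward.} Since $w_i\ge1$ for all $i$, we have $p_i\le r-1$ and $|\{b_i\}\cup P_i|\le r<|S_i|$. So $S_i$ meets at least one of $E_{i-1},E_i$. By Lemma~\ref{lem:tails}(iii), each $E_j$ meets at most one $S_i$. There are $\ell$ sets $S_i$ and $\ell$ tails $E_j$, so each $S_i$ meets exactly one tail $E_{\sigma(i)}$, where $\sigma(i)\in\{i-1,i\}$ and $\sigma$ is a bijection of $\mathbb{Z}/\ell$. If $\sigma(i)=i$ for some $i$, then $\sigma(i+1)\ne i$, hence $\sigma(i+1)=i+1$, and going around the cycle we get $\sigma(i)=i$ for all $i$. Otherwise $\sigma(i)=i-1$ for all $i$. Thus either $S_i\subseteq B_i^+$ for all $i$ (forward case), or $S_i\subseteq B_i^-$ for all $i$ (backward case).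

\emph{Step 3: where the uncovered vertices lie.} In the forward case $m/g=\prod_ix_{B_i^+\setminus S_i}$. Here $b_i\in S_i$, and $B_i^+\setminus S_i$ is empty unless $|B_i^+|>d$, that is, unless $w_i>w_{i-1}$. So $m/g$ is a monomial in the variables of $M^+$ below. In the backward case $m/g=\prod_ix_{B_i^-\setminus S_i}$, and $B_i^-\setminus S_i$ is empty unless $w_{i-1}>w_i$, so $m/g$ is a monomial in the variables of $M^-$:
\[
M^+=\bigcup_{i\,:\,w_i>w_{i-1}}(P_i\cup E_i),\qquad M^-=\bigcup_{i\,:\,w_{i-1}>w_i}(P_i\cup E_{i-1}).
\]

\emph{Step 4: $M^+\cap M^-=\emptyset$.} Both sets are unions of tails. A tail $P_i$ occurs in $M^+$ only if $w_i>w_{i-1}$ and in $M^-$ only if $w_i<w_{i-1}$. A tail $E_j$ occurs in $M^+$ only if $w_j>w_{j-1}$ and in $M^-$ only if $w_j>w_{j+1}$, and \eqref{eq:peak} excludes that both hold.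

\emph{Step 5: both cases occur.} Delete from $B_i^+$ the last $\max(0,w_i-w_{i-1})$ vertices of $E_i$; this number is less than $w_i$ because $w_{i-1}\ge1$ and $w_i\ge1$. What remains is a path with $d$ vertices. These $\ell$ disjoint sets and $k$ copies of $S_*$ give a generator $g\mid m$ in the forward case. Deleting from $B_i^-$ the last $\max(0,w_{i-1}-w_i)<w_{i-1}$ vertices of $E_{i-1}$ gives one in the backward case.

Thus $m$ splits $I_r(G)^q$, and Lemma~\ref{lem:split} applies.
\end{proof}

\begin{remark}\label{rem:limits}
Condition \eqref{eq:peak} is used only in Step 4. If it fails at $j$, the last vertex of $E_j$ is uncovered in both packings of Step 5, and the two families are not separated. The splitting needs only $t\ge1$; the bound $t\ge2$ in \eqref{eq:t} makes the syzygy nonlinear. The two conditions also mark the range of the construction.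
\begin{itemize}
\item For $r=1$ all $w_i$ equal $1$ and $t=0$, in accordance with the theorem of Herzog, Hibi and Zheng.
\item For $r=2$, $t$ is the number of $i$ with $(w_{i-1},w_i)=(1,2)$. For each such $i$, \eqref{eq:peak} forces $w_{i+1}=2$, and the resulting blocks $(1,2,2)$ are disjoint. So $\ell\ge3t\ge6$.
\item For $\ell=2$, unequal $w_1,w_2$ would violate \eqref{eq:peak} and equal ones give $t=0$. So squares are out of reach.
\end{itemize}
For $q=\ell$ the set $S_*$ can be deleted by Lemma~\ref{lem:induced}, leaving $\ell(r+1)+t$ vertices. This is at least $14$ for $r\ge3$ and at least $20$ for $r=2$, so Figure~\ref{fig:fourteen} shows the smallest example that the construction yields.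
\end{remark}

\section{Squares}\label{sec:squares}

With only two connected sets $S,S'$, the rigidity must come from another source. We let the sets contain several clique vertices and use arithmetic instead: the lengths of the tails are chosen so that they can be divided into two nearly equal sums in only one way. This decides which tails $S$ and $S'$ cover. What remains is one choice. All tails are attached to a hub $a_0$, which only one of the two sets can contain; the other set must reach its tails through separate clique vertices $a_1,a_2,\dots$, and it is then too large, so the uncovered vertices lie in its tails. If each of the two groups of tails has $r$ vertices and there are $s$ separate clique vertices, then $(s+1+2r)-2(r+1)=s-1$ vertices stay uncovered, so we take $s=3$.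

Let $r\ge27$. Let $H_r$ be the graph with clique $A=\{a_0,a_1,a_2,a_3\}$ and tails $X_i,Y_i$ for $i=1,2,3$, where the first vertices of $X_i$ and $Y_i$ have the neighbors $a_0,a_i$ in $A$, and
\[
|X_1|,|X_2|,|X_3|\ge9,\qquad |X_1|+|X_2|+|X_3|=r,\qquad (|Y_1|,|Y_2|,|Y_3|)=(3,3,r-6).
\]
Such lengths exist because $r\ge27$. Put $X=X_1\cup X_2\cup X_3$ and $Y=Y_1\cup Y_2\cup Y_3$, so $|X|=|Y|=r$. The graph $H_r$ is a clique with $r$-short tails and has $2r+4$ vertices.

\begin{lemma}\label{lem:sums}
A family of tails of $H_r$ whose sizes add up to a number in $[r-2,r+2]$ is $\{X_1,X_2,X_3\}$ or $\{Y_1,Y_2,Y_3\}$.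
\end{lemma}

\begin{proof}
The six sizes add up to $2r$, so the complementary family satisfies the same condition. Consider the one of the two families that contains $Y_3$. Its other members have total size in $[4,8]$. A sum of some of the numbers $3,3,|X_1|,|X_2|,|X_3|$ is $0$, $3$, $6$, or at least $9$, and the sum $6$ arises only from $Y_1,Y_2$. So this family is $\{Y_1,Y_2,Y_3\}$.
\end{proof}

\begin{proposition}\label{prop:squares}
The monomial $m=x_{V(H_r)}$ has degree $2(r+1)+2$ and splits $I_r(H_r)^2$. Hence $\beta_{1,\,2(r+1)+2}(I_r(H_r)^2)\ne0$ over every field.
\end{proposition}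

\begin{proof}
Let $g=x_Sx_{S'}$ divide $m$, with connected $d$-sets $S,S'$. These sets are disjoint and leave exactly two vertices uncovered. Every tail has at least three vertices, so it meets $S\cup S'$, and by Lemma~\ref{lem:tails}(iii) it meets exactly one of $S,S'$.

Let $s$ and $s'$ be the total sizes of the tails met by $S$ and by $S'$, so that $s+s'=2r$. Let $\alpha=|S\cap A|$ and $\alpha'=|S'\cap A|$. Then $\alpha,\alpha'\ge1$ and $\alpha+\alpha'\le4$, so $\alpha,\alpha'\le3$. From $r+1=|S|\le\alpha+s$ we get $s\ge r-2$, and from $r+1=|S'|\le\alpha'+2r-s$ we get $s\le r-1+\alpha'\le r+2$. By Lemma~\ref{lem:sums}, after renaming, $S$ meets exactly the tails $X_1,X_2,X_3$ and $S'$ meets exactly the tails $Y_1,Y_2,Y_3$.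

By Lemma~\ref{lem:tails}(iii), both $S$ and $S'$ meet $\{a_0,a_i\}$ for each $i$. If neither contained $a_0$, both would contain $a_1$. So exactly one of them contains $a_0$, and the other contains $a_1,a_2,a_3$.
\begin{itemize}
\item If $a_0\in S'$, then $S'\subseteq\{a_0\}\cup Y$, with equality since both sides have $r+1$ elements, and $\{a_1,a_2,a_3\}\subseteq S\subseteq\{a_1,a_2,a_3\}\cup X$. So $m/g$ is a product of two variables of $X$.
\item If $a_0\in S$, then $S\subseteq\{a_0\}\cup X$, again with equality, and $\{a_1,a_2,a_3\}\subseteq S'\subseteq\{a_1,a_2,a_3\}\cup Y$. So $m/g$ is a product of two variables of $Y$.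
\end{itemize}
Both cases occur. The sets $\{a_0\}\cup Y$ and $\{a_0\}\cup X$ are connected $d$-sets, and so are the sets obtained from $\{a_1,a_2,a_3\}\cup X$ and $\{a_1,a_2,a_3\}\cup Y$ by deleting the last two vertices of $X_1$ and of $Y_1$, respectively. Thus $m$ splits $I_r(H_r)^2$ with $M^+=X$ and $M^-=Y$, and Lemma~\ref{lem:split} applies.
\end{proof}

The proof shows where the numbers come from. Tails have at least $3$ vertices so that none can be left out entirely, the bound $9$ keeps every $|X_i|$ above the interval $[4,8]$ in Lemma~\ref{lem:sums}, and $27=3\cdot9$.

\section{Proof of Theorem~\ref{thm:main}}\label{sec:proof}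

For $r\ge3$ take $\ell=3$ and $w=(r,r,1)$. Each entry $r$ has a neighbor equal to $r$, and $1$ is the smallest entry, so \eqref{eq:peak} holds. The only increase is from $w_3=1$ to $w_1=r$, so $t=r-1\ge2$. For $r=2$ take $\ell=6$ and $w=(2,2,1,2,2,1)$. Each entry $2$ has a neighbor equal to $2$, so \eqref{eq:peak} holds, and there are two increases, from $w_6$ to $w_1$ and from $w_3$ to $w_4$, so $t=2$. Define
\begin{itemize}
\item $G_2=G(2,(2,2,1,2,2,1))$;
\item $G_r=G(r,(r,r,1))$ for $3\le r\le26$;
\item for $r\ge27$, $G_r$ as the disjoint union of $G(r,(r,r,1))$ and $H_r$ together with all edges between their two cliques.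
\end{itemize}
For $r\ge27$ one graph has to serve both $q=2$ and $q\ge3$. The disjoint union alone would not do, by Example~\ref{ex:far}; the added edges merge the two cliques into one and leave the tails unchanged. So in all cases $G_r$ is a clique with $r$-short tails. By Lemma~\ref{lem:tails}, it is chordal and $I_r(G_r)$ has linear quotients, hence a linear resolution over every field.

For $r\le26$, Proposition~\ref{prop:cyclic} gives the nonvanishing in (a) and (b). For $r\ge27$, both $G(r,(r,r,1))$ and $H_r$ are induced subgraphs of $G_r$. By Lemma~\ref{lem:induced}, the monomials of Propositions~\ref{prop:cyclic} and~\ref{prop:squares} split the corresponding powers of $I_r(G_r)$, and Lemma~\ref{lem:split} gives the nonvanishing in (a) and (c). The bound in (a) follows from the definition of regularity, since $q(r+1)+(r-1)-1=q(r+1)+r-2$.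

The cases (a), (b), (c) cover all $q\ge q_0(r)$. In each of them $I_r(G_r)^q$ is generated in degree $q(r+1)$ and $\beta_{1,\,q(r+1)+t}(I_r(G_r)^q)\ne0$ for some $t\ge2$. As explained at the beginning of Section~\ref{sec:tools}, $I_r(G_r)^q$ has a nonlinear minimal first syzygy, and its resolution is not linear. \qed

\begin{thebibliography}{9}

\bibitem{GS}
Arka Ghosh, S Selvaraja, \emph{Linear resolution of connected graph ideals and their powers}, arXiv:2512.06346 (2025).

\bibitem{HH}
Herzog, Hibi, \emph{Monomial Ideals}.

\bibitem{MS}
Miller, Sturmfels, \emph{Combinatorial Commutative Algebra}.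

\end{thebibliography}
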